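# Kurzweil's theorem along sets of density zero

## 1. Badly approximable numbers, divergent targets, and density

For $x\in\mathbb R$ let $\lVert x\rVert$ be the distance from $x$ to the nearest integer. It satisfies $\lVert x+y\rVert\le\lVert x\rVert+\lVert y\rVert$ and $\lVert sx\rVert\le s\lVert x\rVert$ for $s\in\mathbb N$. Let $\lambda$ be Lebesgue measure and $e(t)=e^{2\pi i t}$. "Decreasing" always means non-increasing.

**Definition (badly approximable).** $BAD$ is the set of $\alpha\in[0,1)$ for which there is $c>0$ with $\lVert q\alpha\rVert\ge c/q$ for all $q\in\mathbb N$.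

A member is $\alpha=(\sqrt5-1)/2$. Let $\alpha'=-(1+\sqrt5)/2$ be its conjugate, and let $p$ be the integer nearest to $q\alpha$. Then
$$(p-q\alpha)(p-q\alpha')=p^2+pq-q^2$$
is a nonzero integer, so it has absolute value at least $1$. Since $|p-q\alpha'|\le\sqrt5\,q+\frac12\le3q$, we get $\lVert q\alpha\rVert\ge\frac1{3q}$. Rational numbers are not in $BAD$, because $\lVert q\alpha\rVert=0$ for some $q$. An irrational non-member is $\alpha=\sum_{k\ge1}10^{-k!}$, whose decimal expansion is not eventually periodic. With $q=10^{n!}$ we have $\lVert q\alpha\rVert<2\cdot10^{n!-(n+1)!}$, so $q\lVert q\alpha\rVert<2\cdot10^{-(n-1)n!}\to0$.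

**Definition (density).** A set $\mathcal A\subseteq\mathbb N$ has asymptotic density $0$ if $\lim_{x\to\infty}\#\{n\le x:n\in\mathcal A\}/x=0$. It has positive lower density if $\liminf_{x\to\infty}\#\{n\le x:n\in\mathcal A\}/x>0$.

The squares have density $0$, since there are at most $\sqrt x$ of them up to $x$. The multiples of $3$ have positive lower density.

**Definition (divergent monotone targets).** For infinite $\mathcal A\subseteq\mathbb N$, let $\mathcal M_{\mathcal A}$ be the set of decreasing $\psi:\mathbb N\to[0,\infty)$ with $\sum_{n\in\mathcal A}\psi(n)=\infty$.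

For $\mathcal A$ the set of squares, $\psi(n)=n^{-1/2}$ lies in $\mathcal M_{\mathcal A}$, because $\sum_k\psi(k^2)=\sum_k1/k$. The function $\psi(n)=1/n$ does not, because $\sum_k1/k^2<\infty$.

**Definition (the sets $\mathcal K_{\mathcal A}(\psi)$).** For $\psi\in\mathcal M_{\mathcal A}$ let
$$\mathcal K_{\mathcal A}(\psi)=\Big\{\alpha\in[0,1):\ \lambda\big(\{\gamma\in[0,1):\lVert n\alpha+\gamma\rVert\le\psi(n)\text{ for infinitely many }n\in\mathcal A\}\big)=1\Big\}.$$
Write $\mathcal M=\mathcal M_{\mathbb N}$ and $\mathcal K=\mathcal K_{\mathbb N}$.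

If $\psi\equiv\frac12$, then every $\alpha$ is in $\mathcal K_{\mathcal A}(\psi)$. If $\mathcal A=\mathbb N$, $\psi(n)=1/n$ and $\alpha=0$, the condition reads $\lVert\gamma\rVert\le1/n$ infinitely often, which forces $\gamma=0$, so $0\notin\mathcal K(\psi)$.

**Definition (uniform distribution).** A sequence $(x_k)$ in $\mathbb T=\mathbb R/\mathbb Z$ is uniformly distributed (u.d.) if $\frac1K\#\{k\le K:x_k\in U\}\to\lambda(U)$ for every arc $U$, hence for every finite union of arcs. Weyl's criterion says that this holds if and only if $\sum_{k\le K}e(mx_k)=o(K)$ for every integer $m\ne0$.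

For irrational $\alpha$ the sequence $(k\alpha)$ is u.d., because the sum is geometric and bounded (see (2) below). A sequence that converges is not u.d. For a set $\mathcal A$, "$(n\alpha)_{n\in\mathcal A}$ is u.d." refers to $\mathcal A$ in increasing order.

Divergence is the natural hypothesis on $\psi$. If $\sum_{n\in\mathcal A}\psi(n)<\infty$, then by Borel–Cantelli the set of $\gamma$ in the definition of $\mathcal K_{\mathcal A}(\psi)$ is null for every $\alpha$. So we ask for which $\alpha$ divergence alone suffices. Kurzweil's theorem answers this for $\mathcal A=\mathbb N$: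
$$\bigcap_{\psi\in\mathcal M}\mathcal K(\psi)=BAD .$$
More generally, if $\mathcal A$ has positive lower density and $(n\alpha)_{n\in\mathcal A}$ is u.d. mod $1$ for every $\alpha\in BAD$, then $\bigcap_{\psi\in\mathcal M_{\mathcal A}}\mathcal K_{\mathcal A}(\psi)=BAD$. This holds, for example, for the squarefree numbers.

The following question is from Manuel Hauke, "The Prime times of twisted Diophantine approximation", arXiv:2603.25291 (2026). *Does there exist a set $\mathcal A$ of asymptotic density $0$ with $\bigcap_{\psi\in\mathcal M_{\mathcal A}}\mathcal K_{\mathcal A}(\psi)=BAD$?* The answer is yes, by an explicit example.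

**Theorem 1.** The set
$$\mathcal A=\bigcup_{j\ge1}\{4^j,4^j+1,\dots,4^j+2^j-1\}$$
satisfies $\#\{n\le x:n\in\mathcal A\}\le2\sqrt x$, hence has density $0$, and $\bigcap_{\psi\in\mathcal M_{\mathcal A}}\mathcal K_{\mathcal A}(\psi)=BAD$.

**Theorem 3.** For every $f:\mathbb N\to(0,\infty)$ with $f(x)\to\infty$ there is an infinite $\mathcal A$ with $\#(\mathcal A\cap[1,x])\le f(x)$ for all large $x$ and $\bigcap_{\psi}\mathcal K_{\mathcal A}(\psi)=BAD$.

Theorem 3 is optimal, since the counting function of any infinite set tends to $\infty$. Both theorems follow from a general criterion, Theorem 2 in Section 4. Theorem 4 in Section 8 shows how sharp that criterion is for sets made of blocks.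

## 2. The targets as balls indexed by rank

For $x\in\mathbb T$ write $B(x,r)=\{y\in\mathbb T:\lVert y-x\rVert\le r\}$. Write $\mathcal A=\{a_1<a_2<\cdots\}$ and, for given $\alpha$, put $x_k=-a_k\alpha\in\mathbb T$. Then $\{\gamma:\lVert a_k\alpha+\gamma\rVert\le r\}=B(x_k,r)$.

Now we index by rank. If $\psi\in\mathcal M_{\mathcal A}$, then $\varphi(k)=\psi(a_k)$ is decreasing with $\sum_k\varphi(k)=\infty$. Conversely, given a decreasing $\varphi\ge0$ with divergent sum, put $\psi(n)=\varphi(k)$ for $a_{k-1}<n\le a_k$, with $a_0=0$. Then $\psi$ is decreasing, $\psi(a_k)=\varphi(k)$, and $\psi\in\mathcal M_{\mathcal A}$. Hence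
$$\alpha\in\bigcap_\psi\mathcal K_{\mathcal A}(\psi)\iff\begin{array}{l}\text{for every decreasing }\varphi\ge0\text{ with }\textstyle\sum_k\varphi(k)=\infty,\\ \text{a.e. }y\in\mathbb T\text{ lies in }B(x_k,\varphi(k))\text{ for infinitely many }k.\end{array}\tag{1}$$
The size of $a_k$ has left the right-hand side, and only the points $x_k$ and the ranks $k$ remain. The critical radius at rank $K$ is about $1/K$, whatever $a_K$ is.

We need three elementary facts. A *run* is a finite set of consecutive integers.

**Fact 1.** If $\alpha$ is irrational, $m\ne0$ is an integer and $J$ is a run, then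
$$\Big|\sum_{n\in J}e(mn\alpha)\Big|\le\frac1{|\sin\pi m\alpha|}.\tag{2}$$
The sum is geometric, its absolute value is $|e(m\ell\alpha)-1|/|e(m\alpha)-1|$ with $\ell=\#J$, the numerator is at most $2$, and the denominator is $2|\sin\pi m\alpha|$.

**Fact 2.** If $U$ is a finite union of arcs with $\lambda(U)>0$, there is a real trigonometric polynomial $g\le1_U$ with mean $\int g\ge\frac34\lambda(U)$. Indeed, choose a continuous $h$ with $0\le h\le1_U$ and $\int h\ge\frac78\lambda(U)$ (trapezoids on the arcs, or $h=1$ if $U=\mathbb T$). By Weierstrass there is a real trigonometric polynomial $g_0$ with $|g_0-h|\le\frac1{16}\lambda(U)$ everywhere. Then $g=g_0-\frac1{16}\lambda(U)$ satisfies $g\le h\le1_U$ and $\int g\ge(\frac78-\frac18)\lambda(U)$.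

**Fact 3 (runs equidistribute, uniformly in the starting point).** Let $\alpha$ be irrational and $U$ a finite union of arcs with $\lambda(U)\ge\varepsilon>0$. There is $\ell_0(\alpha,U)$ such that every run $J$ of length $\ell\ge\ell_0$ contains at least $\frac\varepsilon2\ell$ integers $n$ with $-n\alpha\in U$. Indeed, with $g(t)=\sum_m\hat g(m)e(mt)$ from Fact 2, (2) gives
$$\sum_{n\in J}1_U(-n\alpha)\ge\sum_{n\in J}g(-n\alpha)\ge\tfrac34\lambda(U)\ell-\sum_{m\ne0}\frac{|\hat g(m)|}{|\sin\pi m\alpha|}.$$
The last sum is finite and does not depend on $J$, so the right side is at least $\frac12\lambda(U)\ell$ for $\ell$ large.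

## 3. Rational slopes, isolated integers, and the loss of separation

**Example 1 (rational $\alpha$).** Let $\alpha$ be rational with denominator $q$, and let $\mathcal A$ be any infinite set. The points $x_k$ take at most $q$ values. With $\varphi(k)=1/k$, a point $y$ different from these values has positive distance to all of them, so it lies in only finitely many balls. The limsup set is finite, and $\alpha\notin\bigcap_\psi\mathcal K_{\mathcal A}(\psi)$.

**Example 2 (density zero can destroy $\supseteq$).** Fix $\alpha\in BAD$. It is irrational, so $-n\alpha$ comes arbitrarily close to $0$ for arbitrarily large $n$. Choose $N_1<N_2<\cdots$ with $N_k\ge4^k$ and $\lVert N_k\alpha\rVert\le1/k$, and let $\mathcal A=\{N_k\}$. Its counting function is at most $\log_4x$. With $\varphi(k)=1/k$ we have $B(x_k,1/k)\subseteq B(0,2/k)$, so every $y\ne0$ is in only finitely many balls. Thus $\alpha\in BAD$, but $\alpha\notin\bigcap_\psi\mathcal K_{\mathcal A}(\psi)$.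

So the answer depends on which sparse set is taken. A natural first attempt is to look at what positive lower density gives. It gives an integer $H$ with $a_K\le HK$ for all $K$. If $\alpha\in BAD$ with constant $c_\alpha$, then for distinct $k,l\le K$
$$\lVert x_k-x_l\rVert=\lVert(a_k-a_l)\alpha\rVert\ge\frac{c_\alpha}{|a_k-a_l|}\ge\frac{c_\alpha}{HK},$$
so the first $K$ points are separated at the critical scale $1/K$, and balls of radius about $1/K$ hardly overlap. If $\alpha\notin BAD$ and $\lVert q\alpha\rVert$ is tiny, the first $K$ integers $a_k$ lie in $[1,HK]$ and fall into $q$ residue classes mod $q$. For $K$ somewhat larger than $q$, the points cluster near at most $q$ places. Both halves use $a_K\le HK$.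

If $\mathcal A$ has density $0$, then $a_K/K\to\infty$ and this stops. For the set of Theorem 1 and $K=2+4+\dots+2^j=2^{j+1}-2$, we have $a_K\ge4^j=\left(\frac{K+2}2\right)^2$. The displayed bound with $a_K$ in place of $HK$ then only guarantees separation of order $1/K^2$, far below the critical scale $1/K$. Example 2 shows that for a general sparse set the separation can really be lost.

The way out is that the separation argument needs only the *differences* $a_k-a_l$ to be at most about $K$, and only for a positive proportion of the indices. A set can be very sparse and still have most of its first $K$ elements in a few windows of length $K$, placed far from each other.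

## 4. Most elements in a few windows: condition (C)

**Condition (C) on $\mathcal A$.** For every $\delta\in(0,1)$ there is an integer $C\ge1$ such that for every integer $K\ge1$ there is an integer $K'\in[K,CK]$ for which at least $(1-\delta)K'$ of $a_1,\dots,a_{K'}$ lie in a union of at most $C$ sets, each consisting of $K'$ consecutive integers.

If $\mathcal A$ has positive lower density, then $a_K\le HK$ for some integer $H$ and all $K$, and (C) holds with $K'=K$ and $C=H$: cut $\{1,\dots,HK\}$ into $H$ windows. Density $0$ sets can also satisfy (C), as Section 7 shows. The squares do not. If $s^2<t^2$ lie in one window of $K'$ consecutive integers, then $(t-s)^2\le t^2-s^2<K'$, so a window contains at most $\sqrt{K'}+1$ squares, and $C$ windows contain fewer than $(1-\delta)K'$ of them once $K'$ is large.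

**Theorem 2.** Let $\mathcal A$ satisfy (C).

(i) If $\alpha\in[0,1)\setminus BAD$, there is $\psi\in\mathcal M_{\mathcal A}$ for which the set of $\gamma$ in the definition of $\mathcal K_{\mathcal A}(\psi)$ is null.

(ii) If $\alpha\in BAD$ and $(n\alpha)_{n\in\mathcal A}$ is u.d. mod $1$, then $\alpha\in\mathcal K_{\mathcal A}(\psi)$ for all $\psi\in\mathcal M_{\mathcal A}$.

So if $(n\alpha)_{n\in\mathcal A}$ is u.d. for all $\alpha\in BAD$, then $\bigcap_\psi\mathcal K_{\mathcal A}(\psi)=BAD$.

By the remark above, Theorem 2 contains the positive lower density result quoted in Section 1. Part (i) is a covering argument. Part (ii) needs a lemma that turns separation of a positive proportion of points into full measure.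

## 5. Separated points in every union of arcs give full measure

Suppose that for each $N$ a positive proportion of $x_1,\dots,x_N$ is $\kappa/N$-separated. Balls around them hardly overlap, and one expects the limsup set to have positive measure. Full measure does not follow. Take $\alpha\in BAD$ and $x_k=\frac12\{k\alpha\}\in[0,\frac12)$, with $\{\cdot\}$ the fractional part. For $k\ne l\le N$,
$$\lVert x_k-x_l\rVert=\tfrac12\big|\{k\alpha\}-\{l\alpha\}\big|\ge\tfrac12\lVert(k-l)\alpha\rVert\ge\frac{c_\alpha}{2N},$$
yet for $\varphi(k)=1/k$ every $y\in(\frac12,1)$ lies in only finitely many balls. So we ask for separated points *inside every finite union of arcs $U$*, and take $U$ to be an approximation of the set that we want to show is null.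

**Lemma 1.** Let $(x_k)_{k\ge1}\subset\mathbb T$. Suppose that for every $\varepsilon>0$ there is $\kappa=\kappa(\varepsilon)>0$ such that for every finite union $U$ of arcs with $\lambda(U)\ge\varepsilon$ and all $N\ge N_*(U)$ there is $P\subseteq\{1,\dots,N\}$ with $\#P\ge\kappa N$, $x_k\in U$ for $k\in P$, and $\lVert x_k-x_l\rVert\ge\kappa/N$ for distinct $k,l\in P$. Then for every decreasing $\varphi\ge0$ with $\sum\varphi(k)=\infty$, a.e. $y$ lies in $B(x_k,\varphi(k))$ for infinitely many $k$.

The constant $\kappa$ depends only on $\varepsilon$, while the threshold $N_*(U)$ may depend on $U$. The proof needs exactly this order, since $U$ is chosen with a precision that depends on $\kappa$. For $\varepsilon\le1$ we have $\kappa\le1$, because $\#P\le N$; for $\varepsilon>1$ the hypothesis is empty.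

**Step 1: localize the failure.** Suppose the conclusion fails for some $\varphi$. The complement of the limsup set is the union over $n\ge 1$ of the sets of $y$ with $\lVert y-x_k\rVert>\varphi(k)$ for all $k\ge n$. So for some $n$ the set
$$E=\{y:\lVert y-x_k\rVert>\varphi(k)\ \text{ for all }k\ge n\}$$
has $\lambda(E)>0$. Put $\varepsilon=\lambda(E)/2$, $\kappa=\kappa(\varepsilon)$ and $\eta=\min(\varepsilon,\kappa^3/64)$. Let $U$ be a union of $p$ arcs with $\lambda(U\triangle E)\le\eta$. Then $\lambda(U)\ge2\varepsilon-\eta\ge\varepsilon$. We shall find a set of measure at least $\kappa^3/32$ in $U$ that misses $E$, which contradicts $\lambda(U\setminus E)\le\eta$.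

**Step 2: choose balls at geometric scales.** The purpose is to replace the radii $\varphi(k)$ by one radius per scale, small enough that balls of one scale do not overlap, without losing divergence. Fix an integer $R\ge8/\kappa$, and $m_0$ so large that
$$R^{m_0}\ge N_*(U),\qquad R^{m_0-1}\ge n,\qquad p\,\kappa R^{-m_0}\le\kappa^3/32 .$$
In particular $m_0\ge1$. For $m\ge m_0$ put $N=R^m$, take $P$ from the hypothesis, and let $P_m=P\cap(R^{m-1},R^m]$. Since $R^{m-1}=N/R\le\kappa N/8$, we have $\#P_m\ge\frac78\kappa N$. Put
$$r_m=\min\Big(\varphi(R^m),\frac{\kappa}{2R^m}\Big),\qquad s_m=2r_m\#P_m .$$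
Then
$$\tfrac74\kappa R^mr_m\le s_m\le2R^mr_m.\tag{3}$$
For $k\in P_m$ monotonicity gives $\varphi(k)\ge\varphi(R^m)\ge r_m$. Since $2r_m\le\kappa/N$, the balls $B(x_k,r_m)$ with $k\in P_m$ overlap at most in endpoints.

The sum $\sum s_m$ diverges. Indeed $\sum_{R^m\le k<R^{m+1}}\varphi(k)\le R^{m+1}\varphi(R^m)$, so $\sum_mR^m\varphi(R^m)=\infty$. Next, $R^mr_m=\min(R^m\varphi(R^m),\kappa/2)$. If the minimum is $\kappa/2$ infinitely often, the series of minima diverges; otherwise it agrees with $\sum R^m\varphi(R^m)$ from some point on and diverges too. By (3), $\sum_ms_m=\infty$.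

**Step 3: most balls of a new scale miss all earlier ones.** Let $M\ge m_0$ be the first index with $\sum_{t=m_0}^Ms_t>\kappa^2/8$. We stop there so that the earlier balls never take up too much room. Let $m_0\le m\le M$ and $N=R^m$, so that $\sum_{m_0\le t<m}s_t\le\kappa^2/8$. Let $l\in P_t$ with $m_0\le t<m$. The ball $B(x_k,r_m)$, $k\in P_m$, meets $B(x_l,r_t)$ only if $\lVert x_k-x_l\rVert\le r_m+r_t$, that is, if $x_k$ lies in a closed arc of length $2(r_m+r_t)$. This length is less than $1$, since all radii are at most $\kappa/(2R)\le\frac1{16}$. As the $x_k$ are $\kappa/N$-separated, at most $1+2(r_m+r_t)N/\kappa$ indices $k\in P_m$ qualify.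

Now sum over all $l$. The sets $P_t$, $t<m$, are disjoint subsets of $\{1,\dots,R^{m-1}\}$, so $\sum_{t<m}\#P_t\le R^{m-1}\le\kappa N/8$. Also $2r_mN/\kappa\le1$, and $\sum_{l\in P_t}2r_t=s_t$. Hence the number of $k\in P_m$ whose ball meets some earlier ball is at most
$$\frac{\kappa N}8+\frac{\kappa N}8+\frac N\kappa\sum_{m_0\le t<m}s_t\le\frac{3\kappa N}8.\tag{4}$$
At least $\frac78\kappa N-\frac38\kappa N=\frac12\kappa N$ balls of scale $m$ are disjoint from all balls of scales $m_0,\dots,m-1$. They add new measure at least $\frac12\kappa N\cdot2r_m=\kappa Nr_m\ge\frac\kappa2s_m$, by (3).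

**Step 4: contradiction.** Let $V=\bigcup_{m=m_0}^M\bigcup_{k\in P_m}B(x_k,r_m)$. By Step 3,
$$\lambda(V)\ge\frac\kappa2\sum_{m=m_0}^Ms_m>\frac{\kappa^3}{16}.$$
All centers lie in $U$ and all radii are at most $\kappa/(2R^{m_0})$. So $V$ is contained in the union of the $p$ arcs of $U$, each lengthened by that amount at both ends, and
$$\lambda(V\setminus U)\le2p\cdot\frac{\kappa}{2R^{m_0}}\le\frac{\kappa^3}{32},\qquad\lambda(V\cap U)\ge\frac{\kappa^3}{32}.$$
Every index $k$ used satisfies $k>R^{m_0-1}\ge n$, and its radius is at most $\varphi(k)$, so $V\cap E=\emptyset$ by the definition of $E$. Therefore $\lambda(U\setminus E)\ge\kappa^3/32>\eta$, a contradiction. $\square$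

**Example 3 (density zero can destroy $\subseteq$).** Let $\alpha=\sum_{k\ge1}10^{-k!}$, which is irrational and not in $BAD$. For $k=2^s+t$ with $0\le t<2^s$, let $v_k=t/2^s$. By density of the orbit choose $N_1<N_2<\cdots$ with $N_k\ge4^k$ and $\lVert-N_k\alpha-v_k\rVert\le\frac14\cdot2^{-s}$. Let $\mathcal A=\{N_k\}$, a set of density $0$, with $x_k=-N_k\alpha$. We check the hypothesis of Lemma 1. Given $N$, take $s$ with $2^{s+1}-1\le N<2^{s+2}-1$ and use the indices $2^s\le k<2^{s+1}$, all at most $N$. The $v_k$ are $2^{-s}$-separated, so the $x_k$ are $\frac12 2^{-s}$-separated, and $2^{s+1}\le N+1\le2N$ gives $\frac122^{-s}\ge\frac1{2N}$. An arc of length $\ell$ contains $x_k$ whenever $v_k$ lies in the arc shortened by $\frac14 2^{-s}$ at each end, so it contains at least $\ell2^s-2$ of the $x_k$. If $U$ consists of $p$ disjoint arcs and $\lambda(U)\ge\varepsilon$, then at least $\varepsilon2^s-2p\ge\frac\varepsilon22^s\ge\frac\varepsilon8N$ points lie in $U$ for $N$ large. So $\kappa=\min(\varepsilon/8,\frac12)$ works, and by Lemma 1 and (1) the number $\alpha\notin BAD$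 lies in $\bigcap_\psi\mathcal K_{\mathcal A}(\psi)$.

Examples 2 and 3 show that both inclusions can fail at density $0$. Condition (C) is what prevents the failure in Example 3.

## 6. The criterion: proof of Theorem 2

**Proof of (i).** Let $\alpha\notin BAD$.

**Step 1: large $q$ with $q\lVert q\alpha\rVert$ tiny.** For every $\varepsilon>0$ there are arbitrarily large $q$ with $\lVert q\alpha\rVert<\varepsilon/q$. If $\alpha$ is rational, take multiples of its denominator. If $\alpha$ is irrational, then $\inf_qq\lVert q\alpha\rVert=0$, while any finite set of $q$ has a positive minimum of $q\lVert q\alpha\rVert$; so letting $\varepsilon$ shrink forces $q\to\infty$.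

**Step 2: build a divergent $\varphi$ at scales tied to such $q$.** The scale $K'$ should exceed $q$ by a large but controlled factor. For $i\ge1$ let $C_i$ be the constant in (C) for $\delta_i=2^{-i}$, and let
$$T_i=2^iC_i,\qquad\varepsilon_i=\frac{2^{-i}}{C_i^2T_i}.$$
Put $K'_0=0$. Inductively choose $q_i$ with $\lVert q_i\alpha\rVert<\varepsilon_i/q_i$ and $T_iq_i\ge2K'_{i-1}$, and let $K'_i\in[T_iq_i,C_iT_iq_i]$ be given by (C) with $K=T_iq_i$. Then $K'_i\ge2K'_{i-1}$. Define $\varphi(k)=1/K'_i$ for $K'_{i-1}<k\le K'_i$. This is decreasing, and $\sum_{K'_{i-1}<k\le K'_i}\varphi(k)=(K'_i-K'_{i-1})/K'_i\ge\frac12$, so $\sum\varphi=\infty$.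

**Step 3: the balls of one scale cover little.** Let $G_i=\bigcup_{K'_{i-1}<k\le K'_i}B(x_k,1/K'_i)$. Drop the index $i$ on $K',q,C,T,\varepsilon,\delta$. By (C), at most $\delta K'$ exceptional indices have $a_k$ outside the $C$ windows; they contribute measure at most $\delta K'\cdot\frac2{K'}=2\delta$. The other $a_k$ lie in $C$ windows of the form $\{b,\dots,b+K'-1\}$. An element of such a window is $b+r+qs$ with $0\le r<q$ and $0\le s\le K'/q$, and
$$\lVert qs\alpha\rVert\le s\lVert q\alpha\rVert\le\frac{K'}q\cdot\frac\varepsilon q=\frac{K'\varepsilon}{q^2}.$$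
So its ball lies in $B\big(-(b+r)\alpha,\ K'\varepsilon/q^2+1/K'\big)$. There are only $q$ such centers per window, and each window contributes at most
$$q\Big(\frac{2K'\varepsilon}{q^2}+\frac2{K'}\Big)=\frac{2K'\varepsilon}q+\frac{2q}{K'}\le2CT\varepsilon+\frac2T,$$
where we used $Tq\le K'\le CTq$. Altogether
$$\lambda(G_i)\le2\cdot2^{-i}+2C_i^2T_i\varepsilon_i+\frac{2C_i}{T_i}=6\cdot2^{-i}.$$
By Borel–Cantelli a.e. $y$ lies in only finitely many $G_i$, hence in only finitely many balls $B(x_k,\varphi(k))$. The $\psi$ attached to $\varphi$ in Section 2 has the required null set. $\square$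

The exceptional indices cost $2\delta_i$, and this must be summable. This is why (C) asks for a proportion $1-\delta$ with every $\delta$, and not just for a positive proportion.

**Proof of (ii).** Let $\lVert m\alpha\rVert\ge c_\alpha/m$ for all $m\in\mathbb N$. We verify the hypothesis of Lemma 1; by (1) this suffices. Let $\varepsilon\in(0,1]$ and take $C$ from (C) for $\delta=\varepsilon/4$. Let $U$ be a finite union of arcs with $\lambda(U)\ge\varepsilon$. For $N\ge C$ let $K=\lfloor N/C\rfloor\ge N/(2C)$, and take $K'$ from (C), so that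
$$K'\in[K,CK]\subseteq\Big[\frac N{2C},N\Big].$$
If $N$ is large in terms of $U$, so is $K'$. The sequence $x_k=-a_k\alpha$ is u.d. because $(a_k\alpha)$ is, so at least $\frac34\varepsilon K'$ indices $k\le K'$ have $x_k\in U$. At most $\frac\varepsilon4K'$ of them have $a_k$ outside the $C$ windows. So at least $\frac\varepsilon2K'$ have $a_k$ in the windows, and one window contains $a_k$ for a set $P$ of such indices with
$$\#P\ge\frac{\varepsilon K'}{2C}\ge\frac{\varepsilon N}{4C^2}.$$
For distinct $k,l\in P$ we have $0<|a_k-a_l|<K'\le N$, so $\lVert x_k-x_l\rVert\ge c_\alpha/|a_k-a_l|\ge c_\alpha/N$. Lemma 1 applies with $\kappa=\min(\varepsilon/(4C^2),c_\alpha)$. $\square$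

The last sentence of Theorem 2 follows: (i) gives $\subseteq$ and (ii) gives $\supseteq$, in each case for all $\alpha$ concerned.

## 7. Blocks of length $2^j$: proofs of Theorems 1 and 3

Let $\mathcal A=\bigcup_{j\ge1}\{N_j,\dots,N_j+2^j-1\}$ with any $N_j\in\mathbb N$ satisfying $N_{j+1}\ge N_j+2^j$. The first $j$ blocks have $S_j=2+4+\dots+2^j=2^{j+1}-2$ elements.

**Step 1: (C) holds, with $K'=K$.** Given $\delta$, let $C\ge2+\log_2(1/\delta)$ be an integer. Let $S_{j-1}<K\le S_j$, so $K\ge2^j-1\ge2^{j-1}$. The elements among $a_1,\dots,a_K$ outside the blocks $j,j-1,\dots,j-C+1$ lie in the blocks $1,\dots,j-C$ (there are none if $j\le C$). Their number is at most $2^{j-C+1}=2^{2-C}2^{j-1}\le2^{2-C}K\le\delta K$. The part of each remaining block among $a_1,\dots,a_K$ is a run of at most $K$ integers, so it fits in a window of $K$ consecutive integers, and there are at most $C$ such blocks.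

**Step 2: uniform distribution.** Let $\alpha$ be irrational and $m\ne0$. With $j$ as in Step 1, $a_1,\dots,a_K$ consist of $j\le\log_2(K+1)$ runs. By (2),
$$\Big|\sum_{k\le K}e(ma_k\alpha)\Big|\le\frac{\log_2(K+1)}{|\sin\pi m\alpha|}=o(K),$$
and Weyl's criterion shows that $(n\alpha)_{n\in\mathcal A}$ is u.d. This covers all $\alpha\in BAD$.

**Step 3: conclusion.** By Theorem 2, $\bigcap_\psi\mathcal K_{\mathcal A}(\psi)=BAD$, for every choice of the $N_j$.

For Theorem 1 take $N_j=4^j$. Then $N_{j+1}=4\cdot4^j\ge4^j+2^j$. For $4^j\le x<4^{j+1}$ with $j\ge1$, $\#(\mathcal A\cap[1,x])\le S_j<2^{j+1}\le2\sqrt x$, and for $x<4$ the count is $0$. So the density is $0$. $\square$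

For Theorem 3 choose $N_j$ so large that also $f(x)\ge2^{j+1}$ for all $x\ge N_j$. For $N_j\le x<N_{j+1}$, $\#(\mathcal A\cap[1,x])\le S_j<2^{j+1}\le f(x)$. This covers all $x\ge N_1$. $\square$

## 8. Blocks of given lengths in arbitrary positions

In Section 7 the positions $N_j$ did not matter. For which block lengths is that so? Let $L=(L_j)_{j\ge1}$ be positive integers, $S_j=L_1+\dots+L_j$, $S_0=0$. For positions $\mathbf N=(N_j)$ in $\mathbb N$ with $N_{j+1}\ge N_j+L_j$ let
$$\mathcal A_{\mathbf N}=\bigcup_j\{N_j,\dots,N_j+L_j-1\}.$$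
Let $B_j=\{S_{j-1}+1,\dots,S_j\}$ be the set of *indices* of the $j$-th block, so $a_k=N_j+r$ for $k=S_{j-1}+1+r\in B_j$. Let $M_C(K)$ be the sum of the $C$ largest of the numbers $\#(B_j\cap[1,K])$, $j\ge1$. The sets $B_j\cap[1,K]$ are the *truncated blocks*. Consider two conditions on $L$:

* (R) there is $c>0$ with $M_1(K)\ge cK$ for all $K$;
* (C$_L$) for every $\delta\in(0,1)$ there is an integer $C\ge1$ such that for all $K\ge1$ there is an integer $K'\in[K,CK]$ with $M_C(K')\ge(1-\delta)K'$.

For $L_j=2^j$, Section 7 verified (C$_L$). For $L_j=j$ and $S_{j-1}<K\le S_j$ we have $M_1(K)\le j$ while $K>j(j-1)/2$, so (R) fails. The conditions differ. Let stage $j\ge1$ consist of one block of length $2^j$ followed by $2^j$ blocks of length $1$; it occupies the indices in $(2^{j+1}-4,\,2^{j+2}-4]$. For $K$ in stage $j\ge2$, $M_1(K)\ge2^{j-1}\ge K/8$, and for $K\le4$, $M_1(K)\ge1\ge K/4$, so (R) holds. For $K'$ in stage $j$, at least $2^j-2\ge K'/4-2$ of the first $K'$ indices lie in blocks of length $1$ of earlier stages. At most $C$ of these are counted in $M_C(K')$,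 so $M_C(K')\le\frac34K'+2+C$. This is less than $\frac78K'$ once $K'>8(C+2)$. So (C$_L$) fails for $\delta=\frac18$.

**Theorem 4.** With this notation:

(a) $BAD\subseteq\bigcap_\psi\mathcal K_{\mathcal A_{\mathbf N}}(\psi)$ for every $\mathbf N$ $\iff$ (R);

(b) $\bigcap_\psi\mathcal K_{\mathcal A_{\mathbf N}}(\psi)\subseteq BAD$ for every $\mathbf N$ $\iff$ (C$_L$);

(c) $\bigcap_\psi\mathcal K_{\mathcal A_{\mathbf N}}(\psi)=BAD$ for every $\mathbf N$ $\iff$ (C$_L$).

**Step 1: (C$_L$) implies (R).** Take $\delta=\frac12$ and its $C$. For $K\ge C$ there is $K'\in[\lfloor K/C\rfloor,C\lfloor K/C\rfloor]\subseteq[K/(2C),K]$ with $C\,M_1(K')\ge M_C(K')\ge K'/2$. So $M_1(K)\ge M_1(K')\ge K'/(2C)\ge K/(4C^2)$. For $K<C$, $M_1(K)\ge1\ge K/C$.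

**Step 2: (b), "$\Leftarrow$".** A truncated block in $[1,K']$ corresponds to a run of at most $K'$ integers, so (C$_L$) implies (C) for every $\mathcal A_{\mathbf N}$. By Theorem 2(i), no $\alpha\notin BAD$ is in the intersection.

**Step 3: (a), "$\Leftarrow$".** Let (R) hold, $\alpha\in BAD$ with constant $c_\alpha$, $\varepsilon\in(0,1]$, and $\lambda(U)\ge\varepsilon$. By (R) there is among $a_1,\dots,a_N$ a run of length $\ell$ with $cN\le\ell\le N$. For $N$ large in terms of $U$, Fact 3 gives at least $\frac\varepsilon2\ell\ge\frac{c\varepsilon}2N$ indices $k$ in this run with $x_k\in U$. The differences of the corresponding $a_k$ are less than $\ell\le N$, so these $x_k$ are $c_\alpha/N$-separated. Lemma 1 applies with $\kappa=\min(c\varepsilon/2,c_\alpha)$. Note that no equidistribution of the whole sequence is needed; Fact 3 is uniform in the position of the run.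

**Step 4: (c).** If (C$_L$) holds, then so does (R), and Steps 2 and 3 give equality for every $\mathbf N$. If equality holds for every $\mathbf N$, then (C$_L$) follows from (b), "$\Rightarrow$", which is proved in Section 10.

## 9. If (R) fails, a number in BAD can be lost

Here we prove (a), "$\Rightarrow$". The plan is Example 2 with blocks: start every block near $0$ on the circle, so that all blocks lie almost on top of each other.

**Step 1: scales.** Suppose (R) fails. Then $\inf_KM_1(K)/K=0$, and this infimum is not attained since $M_1(K)\ge1$. So the ratio is arbitrarily small at arbitrarily large $K$, and we can choose $K_1<K_2<\cdots$ with $M_1(K_i)\le4^{-i}K_i$ and $K_{i+1}\ge2K_i$. Put $K_0=0$.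

**Step 2: positions.** Fix any $\alpha\in BAD$, for instance $(\sqrt5-1)/2$; it is irrational. For each $j$ let $i(j)$ be the least $i$ with $K_i\ge S_j$. Choose inductively $N_j\in\mathbb N$ with $N_j\ge N_{j-1}+L_{j-1}$ (for $j\ge2$) and $\lVert N_j\alpha\rVert\le1/K_{i(j)}$.

**Step 3: a divergent $\varphi$ with null limsup set.** Let $\varphi(k)=1/K_i$ for $K_{i-1}<k\le K_i$. Each such range contributes at least $\frac12$, so $\sum\varphi=\infty$. Let $k\in(K_{i-1},K_i]\cap B_j$. Then $S_j\ge k>K_{i-1}$, so $i(j)\ge i$ and $\lVert N_j\alpha\rVert\le1/K_i$. Moreover $a_k=N_j+r$ with $0\le r<\#(B_j\cap[1,K_i])\le M_1(K_i)$. Since $x_k=-N_j\alpha-r\alpha$, we get $B(x_k,1/K_i)\subseteq B(-r\alpha,2/K_i)$. So $\bigcup_{K_{i-1}<k\le K_i}B(x_k,\varphi(k))$ has measure at most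
$$M_1(K_i)\cdot\frac4{K_i}\le4\cdot4^{-i}.$$
By Borel–Cantelli the limsup set is null, so $\alpha\in BAD$ is not in $\bigcap_\psi\mathcal K_{\mathcal A_{\mathbf N}}(\psi)$. $\square$

## 10. If (C$_L$) fails, a number outside BAD can survive

Here we prove (b), "$\Rightarrow$": if (C$_L$) fails, we construct $\alpha\notin BAD$ and positions $\mathbf N$ with $\alpha\in\bigcap_\psi\mathcal K_{\mathcal A_{\mathbf N}}(\psi)$.

In Example 3 all blocks had length $1$ and every point could be placed at will. Now only the base point of a block is free, and inside the block the points are rigid: $y,\,y-\alpha,\,y-2\alpha,\dots$. If $\alpha\notin BAD$, a long block clusters at some scales. The failure of (C$_L$) provides scales at which a proportion $\delta$ of the indices lies outside the few longest blocks, hence in short blocks. The idea is to let $\alpha$ misbehave only at those scales, where short blocks, which do not yet feel the misbehavior, supply enough points. Then the base points must be placed so that different blocks avoid each other and the short blocks together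 equidistribute.

**Step 1: bad scales.** Since (C$_L$) fails, there is $\delta\in(0,1)$ such that for every $C$ there is $K$ with $M_C(K')<(1-\delta)K'$ for all integers $K'\in[K,CK]$. Call such a $K$ *bad for $C$*. If $K$ is bad for $C$, it is bad for every smaller $C$, because the range shrinks and $M_C$ decreases. Moreover $K>C$: if $K\le C$, the indices $1,\dots,K$ meet at most $C$ blocks, so $M_C(K)=K$. Taking $K$ bad for larger and larger constants, we see that for each $C$ there are arbitrarily large $K$ bad for $C$.

**Step 2: choice of $\alpha$.** The partial quotients of $\alpha$ should be $1$ except just after denominators comparable to bad scales. Write $\alpha=[0;\beta_1,\beta_2,\dots]$ with denominators $q_0=1$, $q_1=\beta_1$, $q_{n+1}=\beta_{n+1}q_n+q_{n-1}$. We use the standard facts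
$$\min_{1\le m<q_{n+1}}\lVert m\alpha\rVert=\lVert q_n\alpha\rVert\ge\frac1{2q_{n+1}}\quad(n\ge1),\tag{5}$$
and that unbounded partial quotients mean $\alpha\notin BAD$ (because $q_n\lVert q_n\alpha\rVert<1/\beta_{n+1}$).

For $i\ge i_0$ let $A_i=i+1$ and $C_i=2(A_i+1)$, with $i_0\ge1$ such that $C_{i_0}\ge2/\delta$. Let all partial quotients be $1$ except $\beta_{n_i+1}=A_i$ for $i\ge i_0$, where the $n_i$ are chosen inductively. Pick $K_i$ bad for $C_i$ with $K_i>q_{n_{i-1}+1}$ (for $i=i_0$, just $K_{i_0}\ge2$). Let $n_i$ be the least $n$ with $q_n\ge K_i$, computed with quotients $1$ after index $n_{i-1}+1$ (for $i=i_0$, with all quotients $1$). Then $n_i>n_{i-1}+1$, and $n_{i_0}\ge2$ since $q_0=q_1=1$. So $\beta_{n_i}=1$ and $q_{n_i}=q_{n_i-1}+q_{n_i-2}\le2q_{n_i-1}<2K_i$. Put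
$$Q_i=q_{n_i}\in[K_i,2K_i),\qquad Q_i^+=q_{n_i+1}=A_iQ_i+q_{n_i-1}\le(A_i+1)Q_i .$$
Since $(A_i+1)Q_i<2(A_i+1)K_i=C_iK_i$, we have
$$[Q_i,Q_i^+)\subseteq[K_i,C_iK_i],\qquad\frac{Q_i^+}{C_i}\le\frac{Q_i}2.\tag{6}$$
The partial quotients are unbounded, so $\alpha$ is irrational and $\alpha\notin BAD$. The intervals $[Q_i,Q_i^+)$ are disjoint, because $Q_{i}^+<K_{i+1}\le Q_{i+1}$. For large $N$, (5) gives two cases.

* Case I, $N\notin\bigcup_i[Q_i,Q_i^+)$. Let $q_n\le N<q_{n+1}$. Then $n$ is no $n_i$, so $\beta_{n+1}=1$ and $q_{n+1}\le2q_n\le2N$. Hence $\lVert m\alpha\rVert\ge\frac1{4N}$ for $1\le m<N$.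
* Case II, $N\in[Q_i,Q_i^+)$. Apply (5) with $n=n_i-1$: $\lVert m\alpha\rVert\ge\frac1{2Q_i}\ge\frac1{2N}$ for $1\le m<Q_i$.

So at a scale of Case I, $\alpha$ behaves like a number in $BAD$, and at a scale of Case II it still does so inside blocks of length at most $Q_i$.

**Step 3: choice of positions.** For $k=S_{j-1}+1+r\in B_j$ we have $x_k=y_j-r\alpha$ with $y_j=-N_j\alpha$. We choose $N_1,N_2,\dots$ one after the other, so that two quantities stay small: one that measures closeness to earlier blocks, and one that measures bad distribution of the base points of blocks of equal length.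

Suppose $N_1,\dots,N_{j-1}$ are chosen. For $z\in\mathbb T$ let $d(z)=\min_{l\le S_{j-1}}\lVert z-x_l\rVert$, and for $k=S_{j-1}+1+r\in B_j$ let
$$w_k(y)=\big(k\,d(y-r\alpha)\big)^{-1/2}\in(0,\infty]$$
(for $j=1$ put $w_k=0$). If $w_k(y_j)$ is bounded, then $x_k$ has distance at least a constant times $1/k$ from all points of earlier blocks. For $t>0$, $\lambda\{z:k\,d(z)<t\}\le2tS_{j-1}/k\le2t$. With $t=u^{-2}$ and translation invariance,
$$\int_{\mathbb T}w_k\,dy\le1+\int_1^\infty\lambda\{w_k>u\}\,du\le1+\int_1^\infty2u^{-2}\,du=3 .$$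
(With exponent $-1$ in place of $-\frac12$ the tail bound would be $2/u$, and the integral of this bound diverges.)

For a finite sequence $Y$ in $\mathbb T$ let
$$\Phi(Y)=\sum_{m\ge1}2^{-m}\Big|\sum_{y'\in Y}e(my')\Big|^2\ge0,$$
a convergent series. Let $Y_j$ be the sequence of those $y_{j'}$ with $j'<j$ and $L_{j'}=L_j$, and write $Y_j\cup\{y\}$ for $Y_j$ with the term $y$ appended. If $\Sigma_m=\sum_{y'\in Y_j}e(my')$, then
$$|\Sigma_m+e(my)|^2-|\Sigma_m|^2=1+2\,\mathrm{Re}\big(\overline{\Sigma_m}\,e(my)\big)$$
has integral $1$ over $y$. So $\int_{\mathbb T}[\Phi(Y_j\cup\{y\})-\Phi(Y_j)]\,dy=\sum_{m\ge1}2^{-m}=1$. Therefore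
$$F_j(y)=\frac1{L_j}\sum_{k\in B_j}w_k(y)+\Phi(Y_j\cup\{y\})-\Phi(Y_j)$$
has integral at most $3+1=4$, so it takes a value $\le4$. It is continuous as a map into $(-\infty,\infty]$: the $w_k$ are, and the $\Phi$ part is a uniformly convergent series of continuous functions. So $F_j<5$ on a nonempty open set. The points $-n\alpha$ with $n\ge N_{j-1}+L_{j-1}$ (any $n\ge1$ if $j=1$) are dense, so there is an admissible $N_j$ with $F_j(y_j)<5$.

**Step 4: the two bounds that this gives.** Write $w_k=w_k(y_j)$ for $k\in B_j$, and let $h=h_L(j)$ be the number of blocks of length $L$ among the first $j$ blocks. Add the inequalities $F_{j'}(y_{j'})<5$ over these $h$ blocks. The $\Phi$ differences telescope to $\Phi$ of the whole sequence of their base points, which is $\ge0$; the $w$-terms are $\ge0$ too. So each of the two parts is at most $5h$: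
$$\sum_{k\text{ in these blocks}}w_k\le5Lh,\qquad\Big|\sum_{\text{these blocks}}e(my_{j'})\Big|^2\le5\cdot2^mh\quad(m\ge1).\tag{7}$$

It remains to verify the hypothesis of Lemma 1. Let $\varepsilon\in(0,1]$, $U$ a finite union of arcs with $\lambda(U)\ge\varepsilon$, $N$ large, and $S_{j-1}<N\le S_j$.

**Step 5: Case I with a long last block.** Suppose we are in Case I and $N-S_{j-1}\ge N/2$. The points $x_k$ with $S_{j-1}<k\le N$ come from a run of at least $N/2$ integers. By Fact 3, for $N$ large at least $\frac\varepsilon4N$ of them lie in $U$. Their indices differ by less than $N$, so by Case I they are $\frac1{4N}$-separated.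

**Step 6: all other cases; enough indices in harmless blocks.** Let $\mathcal B=\{1,\dots,j-1\}$ in Case I, and $\mathcal B=\{j'\le j-1:L_{j'}<Q_i\}$ in Case II. Let $I=\bigcup_{j'\in\mathcal B}B_{j'}$. Two distinct points of one block in $\mathcal B$ are at least $\frac1{4N}$ apart: in Case I because block lengths are at most $S_{j-1}<N$, in Case II because they are less than $Q_i$. We claim
$$\#I\ge\frac\delta2N.\tag{8}$$
In Case I, Step 5 does not apply, so $\#I=S_{j-1}>N/2$. In Case II, $N\in[K_i,C_iK_i]$ by (6), and $K_i$ is bad for $C_i$, so $M_{C_i}(N)<(1-\delta)N$. So the truncated blocks $B_{j'}\cap[1,N]$ other than the $C_i$ longest ones have total size $>\delta N$. Each of them is no longer than each of the $C_i$ longest, so it has size at most $N/C_i<Q_i^+/C_i<Q_i$. If block $j$ is among them, drop it; this loses at most $N/C_i\le\frac\delta2N$, since $C_i\ge C_{i_0}\ge2/\delta$. The remaining ones are full blocks with index $\le j-1$ and length $<Q_i$, so they belong to $\mathcal B$, and (8) follows.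

**Step 7: a proportion of $I$ lands in $U$.** In both cases $\mathcal B$ consists of all blocks among the first $j-1$ with length below some threshold (possibly $\infty$). So $I$ is sorted by length, and (7) applies to each length. Write $h_L=h_L(j-1)$, so that $\sum_LLh_L=S_{j-1}\le N$. For fixed $m\ge1$, with $L$ ranging over the lengths below the threshold,
$$\sum_{k\in I}e(mx_k)=\sum_L\Big(\sum_{j'\le j-1,\,L_{j'}=L}e(my_{j'})\Big)\Big(\sum_{r=0}^{L-1}e(-mr\alpha)\Big).$$
The inner geometric sum depends only on $L$; this is why $\Phi$ groups blocks by length. By (2) and (7),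
$$\Big|\sum_{k\in I}e(mx_k)\Big|\le\frac1{|\sin\pi m\alpha|}\sum_L\sqrt{5\cdot2^mh_L}\le\frac{\sqrt{5\cdot2^m}}{|\sin\pi m\alpha|}\Big(N^{1/4}\sqrt N+\frac N{N^{1/4}}\Big)=O_m(N^{3/4}).$$
Here we used $h_L\le N$ for the at most $N^{1/4}$ values $L\le N^{1/4}$, and $\sqrt{h_L}\le h_L\le Lh_L/N^{1/4}$ for $L>N^{1/4}$. Negative $m$ follow by conjugation. With $g$ from Fact 2,
$$\#\{k\in I:x_k\in U\}\ge\sum_{k\in I}g(x_k)\ge\tfrac34\lambda(U)\,\#I-O_U(N^{3/4}).$$
By (8), $N^{3/4}$ is negligible against $\#I$, so for $N$ large in terms of $U$ at least $\frac\varepsilon2\#I\ge\frac{\varepsilon\delta}4N$ of the $k\in I$ have $x_k\in U$.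

**Step 8: discard the indices too close to earlier blocks.** Let $u=40/(\varepsilon\delta)$. By (7) and Markov's inequality,
$$\#\{k\in I:w_k>u\}\le\frac1u\sum_L5Lh_L\le\frac{5N}u=\frac{\varepsilon\delta}8N .$$
Let $P$ be the set of $k\in I$ with $x_k\in U$ and $w_k\le u$. Then $\#P\ge\frac{\varepsilon\delta}4N-\frac{\varepsilon\delta}8N=\frac{\varepsilon\delta}8N$. Let $k>l$ be in $P$. If they are in different blocks, then $l$ is in an earlier block than $k$, and $w_k\le u$ gives $\lVert x_k-x_l\rVert\ge\frac1{u^2k}\ge\frac1{u^2N}$. If they are in the same block, their distance is at least $\frac1{4N}$ by Step 6.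

**Step 9: conclusion.** In all cases the hypothesis of Lemma 1 holds with $\kappa=\min(\varepsilon\delta/8,\,u^{-2},\,\frac14)$, which depends only on $\varepsilon$ and the fixed $\delta$. (In Step 5, $\#P\ge\frac\varepsilon4N\ge\frac{\varepsilon\delta}8N$.) By Lemma 1 and (1), $\alpha\in\mathcal K_{\mathcal A_{\mathbf N}}(\psi)$ for all $\psi\in\mathcal M_{\mathcal A_{\mathbf N}}$, although $\alpha\notin BAD$. This proves (b), "$\Rightarrow$", hence also (c), "$\Rightarrow$", and completes the proof of Theorem 4. $\square$
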